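# Finitely Observable Invariants of Irrational Rotations

## 1. An observer with a uniform waiting time

Someone watches a stationary process $x_1,x_2,x_3,\dots$, one symbol at a time. The process comes from an irrational rotation of the circle, but we know neither the angle nor the partition of the circle that produced the symbols. From $x_1,\dots,x_n$ the observer makes a guess, and the guesses have to converge to something that depends on the rotation alone and not on the partition. Can the observer learn anything at all about the angle?

We begin with an observer who promises a waiting time valid for all processes at once. That case is easy and negative. First, the vocabulary.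

**Processes and systems.** All processes are stationary, $(x_n)_{n\in\mathbb Z}$, with finitely many values in $\mathbb N$. A process *arises from* an invertible ergodic measure preserving system $\mathcal X=(X,\mathcal B,\mu,T)$ if $x_n(\omega)=i\iff T^n\omega\in P_i$ for some finite generating partition $(P_i)$ of $\mathcal X$. Generating means that the sets $T^{-n}P_i$, $n\in\mathbb Z$, generate $\mathcal B$ modulo null sets. A system is identified with the family of processes arising from it.

**Rotations.** Let $\mathbb T=[0,1)$, regarded as the circle $\mathbb R/\mathbb Z$, with Lebesgue measure $\lambda$. Let $I=\mathbb T\setminus\mathbb Q$, and for $\alpha\in I$ let $T_\alpha(x)=x+\alpha \pmod 1$ and $\mathcal X_\alpha=([0,1),\mathcal B,\lambda,T_\alpha)$. The class $\mathcal R$ consists of all processes arising from the systems $\mathcal X_\alpha$, $\alpha\in I$. The map $x\mapsto -x$ shows $\mathcal X_\alpha\cong\mathcal X_{-\alpha}$. We write $\|t\|$ for the distance from $t$ to the nearest integer.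

**Observation.** An *observation scheme* is a metric space $(\Delta,d)$ with functions $s_n:\mathbb N^n\to\Delta$. A function $J:\mathcal C\to\Delta$ on a family $\mathcal C$ of processes is *finitely observable* if there is a scheme with $s_n(x_1\dots x_n)\to J((x_n))$ in probability for every process in $\mathcal C$. It is an *invariant* if it takes the same value on any two processes in $\mathcal C$ that arise from isomorphic systems. For an invariant on $\mathcal R$ we write $\widetilde J(\alpha)=J(\mathcal X_\alpha)$.

**Two-letter codings.** We mostly use the alphabet $A=\{1,2\}$. Let $\mathcal P$ be the set of measurable maps $p:\mathbb T\to A$ modulo null sets, with the complete metric $\rho(p,p')=\lambda(p\neq p')$. For $\gamma\in I$, a map $p\in\mathcal P$ gives the process $(p(T_\gamma^ny))_n$, with $y$ distributed according to $\lambda$. Call $p$ a *$\gamma$-generator* if the partition $\{p=1\},\{p=2\}$ generates for $T_\gamma$; then this process belongs to $\mathcal R$. The map equal to $1$ on $[0,\frac14)\cup[\frac12,\frac34)$ and to $2$ elsewhere is not a $\gamma$-generator for any $\gamma$: every set it generates is invariant under $x\mapsto x+\frac12$.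

**A first try by hand.** Let $p=1$ on $[0,t)$ and $p=2$ on $[t,1)$, with $0<t\le\frac12$. The two-letter word $12$ appears at $y$ when $y\in[0,t)$ and $y+\alpha\notin[0,t)$. This has probability $\min(\|\alpha\|,t)$, since two arcs of length $t\le\frac12$ displaced by $\|\alpha\|$ overlap in an arc of length $\max(0,t-\|\alpha\|)$. The observed frequency of $12$ converges in probability to the probability of $12$, by the ergodic theorem. So "probability of $12$" is finitely observable, and for $t=\frac12$ it even equals $\|\alpha\|$. But it is not an invariant: with $t=\|\alpha\|/2$ it equals $\|\alpha\|/2$. (These maps are $\alpha$-generators by Lemma 1(i) below.) All the difficulty for the observer is in the freedom of the partition, so we need to know which partitions generate.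

**Lemma 1.** Let $\gamma\in I$.

(i) If $p:\mathbb T\to A$ is constant on each of finitely many arcs (closed on the left, open on the right) partitioning $\mathbb T$, and $p(\cdot+t)\equiv p$ only for $t=0$, then $p$ is a $\gamma$-generator.

(ii) The $\gamma$-generators form a dense $G_\delta$ in $\mathcal P$.

*Proof.* **(i)** We show that names separate points. Suppose $y$ and $y+t$ have the same two-sided names. Then $p(z)=p(z+t)$ for all $z$ in the dense set $\{y+n\gamma:n\in\mathbb Z\}$. Both $p$ and $p(\cdot+t)$ are right-continuous, and every point is a limit from the right of points of this dense set, so $p(z)=p(z+t)$ for all $z$. Hence $t=0$. The countable family of Borel sets $T_\gamma^{-i}\{p=a\}$ therefore separates points, and so it generates the Borel $\sigma$-algebra, by the Blackwell–Mackey theorem (Kechris, *Classical Descriptive Set Theory*, §14).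

**(ii), $G_\delta$.** We write "generator" as a countable list of open conditions. Let $(C_m)$ be a countable family dense in the measure algebra. The sets $\{y:\Phi(p(T_\gamma^{-r}y),\dots,p(T_\gamma^ry))=1\}$, with $r\ge0$ and $\Phi:A^{2r+1}\to\{0,1\}$, form an algebra. The sets that can be approximated in measure by members of this algebra are exactly the sets in the $\sigma$-algebra it generates, modulo null sets. So $p$ is a generator iff for all $m,j$ there are $r,\Phi$ with
$$\lambda\{y:\Phi(p(T_\gamma^{-r}y),\dots,p(T_\gamma^{r}y))\neq 1_{C_m}(y)\}<1/j .$$
For fixed $m,j,r,\Phi$ the left side changes by at most $(2r+1)\rho(p,p')$ when $p$ is replaced by $p'$, so the condition is open in $p$. The set of generators is a countable intersection (over $m,j$) of unions (over $r,\Phi$) of open sets.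

**(ii), density.** We break all symmetry by a tiny change. Maps that are constant on finitely many arcs are dense in $\mathcal P$. Given such a $p$, let $L$ be the length of its shortest maximal arc of constancy ($L=1$ if $p$ is constant). Choose an arc of length $\ell<L/3$ centered in a maximal arc of constancy (anywhere, if $p$ is constant), and switch the value of $p$ on it. The maximal arcs of the new map are this arc, the remaining pieces of the arc that contained it, each of length at least $(L-\ell)/2>\ell$, and the old maximal arcs, of length at least $L>\ell$. So the new arc is strictly the shortest. A translation preserving the new map permutes its maximal arcs of constancy and preserves lengths, so it fixes the shortest arc and is trivial. By (i) the new map is a generator, and $\ell$ was as small as we like. $\square$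

We also use **Rokhlin's lemma**: for $\gamma\in I$, $H\ge1$ and $\delta>0$ there is a measurable $B\subset\mathbb T$ such that $B,T_\gamma B,\dots,T_\gamma^{H-1}B$ are disjoint, with total measure $>1-\delta$.

**Proposition 2 (uniform waiting time).** Let $J$ be an invariant on $\mathcal R$ and $(s_n)$ a scheme such that for every $\varepsilon>0$ there is one $n$ with $\mathbb P\big(d(s_n(x_1\dots x_n),J(\xi))\ge\varepsilon\big)<\frac14$ for **all** processes $\xi=(x_i)\in\mathcal R$. Then $\widetilde J$ is constant.

*Proof.* Suppose $\widetilde J(\alpha)=a\ne b=\widetilde J(\beta)$. Put $\varepsilon=d(a,b)/2$, take the corresponding $n$, and let $W=\{w\in A^n:d(s_n(w),a)<\varepsilon\}$. Words in $W$ satisfy $d(s_n(w),b)>\varepsilon$. So every $\alpha$-generator produces a word in $W$ with probability $>\frac34$, and every $\beta$-generator does so with probability $<\frac14$. We build a $\beta$-generator that violates this.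

**Find one good long word.** Let $p$ be an $\alpha$-generator and $H\ge n$. For $x\in\mathbb T$ count the $0\le i\le H-n$ for which $p(T_\alpha^ix)\dots p(T_\alpha^{i+n-1}x)\in W$. The integral of this count is $>\frac34(H-n+1)$, so some $x$ has count $>\frac34(H-n+1)$. Let $u_0\dots u_{H-1}$ be the name $p(x)\dots p(T_\alpha^{H-1}x)$.

**Write it on a tower of the other rotation.** Take a Rokhlin tower for $T_\beta$ with base $B$, height $H$ and total measure $>1-\delta$. Put $p'(T_\beta^iy)=u_i$ for $y\in B$, $0\le i<H$, and $p'=1$ elsewhere. The set of $z$ at which the $n$-word of $p'$ lies in $W$ has measure at least $\lambda(B)\cdot\frac34(H-n+1)\ge\frac34(1-\delta)\frac{H-n+1}{H}$, which exceeds $\frac12$ if $\delta$ is small and $H$ is large.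

**Make it a generator.** By Lemma 1(ii) there is a $\beta$-generator $p''$ with $\rho(p',p'')<\frac1{4n}$. The $n$-words of $p'$ and $p''$ differ on a set of measure $\le n\rho(p',p'')<\frac14$. So $p''$ produces a word in $W$ with probability $>\frac14$, a contradiction. $\square$

## 2. What changes when the waiting time depends on the process

Finite observability promises no uniform waiting time. The process $p''$ above fooled the observer at time $n$, but $p''$ has a waiting time of its own, which may be much longer than $n$, and nothing has been contradicted. The question, posed by Gutman and Hochman in "On processes which cannot be distinguished by finitary observation", arXiv:math/0608310 (2006), is whether the conclusion still holds. It does.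

**Theorem A.** If $J:\mathcal R\to\Delta$ is a finitely observable invariant, then $\widetilde J$ is constant on $I$.

**Iterating the copying.** The sensible first attempt is to fool the observer at infinitely many times. Start with a $\beta$-map $p_1$ that looks like an $\alpha$-process at time $n_1$. Replace it by $p_2$, which looks like an $\alpha$-process at a later time $n_2$, with $\rho(p_1,p_2)$ so small that time $n_1$ is not spoiled. Continue. If the limit map is a $\beta$-generator, it is a single process from $\mathcal X_\beta$ on which the guesses fail to converge to $\widetilde J(\beta)$.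

The second step is where this stops. The construction in Proposition 2 erases whatever map we started from, whereas now the new map has to be close to a *prescribed* map $p_1$ and also look like an $\alpha$-process at a late time. For general $\alpha,\beta$ no cleverness repairs this. Corollary C(3) below produces, whenever $a\alpha\not\equiv b\beta$ for all nonzero integers $a,b$, a finitely observable invariant that separates $\alpha$ from $\beta$, on a class containing all processes arising from $\mathcal X_\alpha$ and $\mathcal X_\beta$. So an argument that uses only the processes of these two rotations must fail for such a pair.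

Two things are needed: pairs of angles for which the second step can be done, and a way to use all the other angles. The pairs are $(\alpha,k\alpha)$. If $\gamma=k\alpha$, then $\pi(x)=kx$ maps $\mathcal X_\alpha$ onto $\mathcal X_\gamma$, so any prescribed $\gamma$-map $p_1$ can be lifted to the $\alpha$-map $p_1\circ\pi$. Near this lift there is an $\alpha$-generator, and we copy that generator back. It is already close to $p_1\circ\pi$, so its copy can be kept close to $p_1$.

## 3. Comparing $\mathcal X_\alpha$ with $\mathcal X_{k\alpha}$

**Lemma 3.** Let $\alpha\in I$, $k\ge1$, $\gamma=k\alpha\bmod 1$. If $J$ is a finitely observable invariant on a class containing all processes arising from $\mathcal X_\alpha$ and $\mathcal X_\gamma$, then $J(\mathcal X_\alpha)=J(\mathcal X_\gamma)$.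

This is a special case of the Gutman–Hochman theorem on zero-entropy extensions; here is a complete proof.

**Step 1: turn the guesses into numbers.** Suppose $J(\mathcal X_\alpha)=a\ne b=J(\mathcal X_\gamma)$. Let $f(\delta)=\min\{1,d(\delta,a)/d(a,b)\}$. It is continuous with values in $[0,1]$, and $f(a)=0$, $f(b)=1$. For a process $\xi$ put $F_n(\xi)=\mathbb E f(s_n(\xi_1\dots\xi_n))$. Since $f$ is bounded and continuous and $s_n\to J$ in probability, $F_n(\xi)\to0$ if $\xi$ arises from $\mathcal X_\alpha$, and $F_n(\xi)\to1$ if $\xi$ arises from $\mathcal X_\gamma$.

For $p\in\mathcal P$ let $F_n^\gamma(p)$ be $F_n$ of the process $(p(T_\gamma^iy))_i$, and define $F_n^\alpha(q)$ similarly. The $n$-words of $p$ and $p'$ differ on a set of measure at most $n\rho(p,p')$, so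
$$|F_n^\gamma(p)-F_n^\gamma(p')|\le n\,\rho(p,p'),$$
and $F_n^\gamma$ is continuous on $\mathcal P$.

**Step 2: reduce to one approximation statement.** The iteration of Section 2 is packaged by Baire's theorem.

**Claim.** For all $p_0\in\mathcal P$, $\varepsilon>0$ and $n_0$ there are $p\in\mathcal P$ and $n\ge n_0$ with $\rho(p,p_0)<\varepsilon$ and $F_n^\gamma(p)<\frac12$.

Suppose the claim holds. Each set $V_m=\bigcup_{n\ge m}\{p:F_n^\gamma(p)<\frac12\}$ is open, by continuity, and dense, by the claim. The $\gamma$-generators form a dense $G_\delta$ by Lemma 1(ii). By Baire's theorem in the complete space $\mathcal P$, some $\gamma$-generator $p$ lies in $\bigcap_mV_m$. Then $F_n^\gamma(p)<\frac12$ for infinitely many $n$, while $F_n^\gamma(p)\to1$ because $p$ gives a process arising from $\mathcal X_\gamma$. This contradiction proves the lemma. It remains to prove the claim.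

**Step 3: lift $p_0$ and find an $\alpha$-generator near the lift.** Let $\pi(x)=kx\bmod1$. Then $\pi T_\alpha=T_\gamma\pi$ and $\pi_*\lambda=\lambda$. By Lemma 1(ii) there is an $\alpha$-generator $q$ with
$$\lambda(q\ne p_0\circ\pi)<\varepsilon/2.$$
Since $F_n^\alpha(q)\to0$, we can fix $n\ge n_0$ with $F_n^\alpha(q)<\frac14$. Fix Borel representatives of $q$ and $p_0$.

**Step 4: set up a tower and the $k$ possible names over each base point.** Choose $\delta>0$ and $H\ge n$ with $\eta:=\delta+(n-1)/H<\frac14$. By Rokhlin's lemma take $B$ with $B,T_\gamma B,\dots,T_\gamma^{H-1}B$ disjoint and of total measure $>1-\delta$. Disjointness gives $\lambda(B)\le1/H$.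

A point $y\in B$ has the $k$ preimages $x_j(y)=(y+j)/k$, $0\le j<k$, under $\pi$. Each offers a $q$-name of length $H$ that we could write on the column above $y$. Using $j=0$ for all $y$ would sample $q$ only over $1/k$ of the circle. For instance, if $k=2$, $H=n=1$, $B=\mathbb T$, and $q=1$ on $[0,\frac12)$ and $2$ elsewhere, it would give $p\equiv1$, although $q$ takes the value $1$ with probability only $\frac12$. So we distribute the choices evenly.

**Step 5: distribute the choices so that all statistics average exactly.** For $y\in B$ and $0\le j<k$ let $\Phi_j(y)$ be the vector consisting of: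

* for each $w\in A^n$, the number $\Phi_j^w(y)$ of $0\le i\le H-n$ with $q(T_\alpha^ix_j(y))\dots q(T_\alpha^{i+n-1}x_j(y))=w$;
* the number $\Phi_j^*(y)$ of $0\le i<H$ with $q(T_\alpha^ix_j(y))\ne p_0(T_\gamma^iy)$.

These vectors take finitely many values. So $B$ splits into finitely many measurable sets on each of which $\Phi_0,\dots,\Phi_{k-1}$ are all constant. Split each of these sets into $k$ pieces of equal measure, and let $j(y)=j$ on the $j$-th pieces, $0\le j<k$. A set $B'$ of the first splitting contributes $\sum_j\frac{\lambda(B')}k\Phi_j|_{B'}$ to $\int_B\Phi_{j(y)}(y)\,dy$. Summing over these sets,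
$$\int_B\Phi_{j(y)}(y)\,dy=\frac1k\sum_{j<k}\int_B\Phi_j(y)\,dy.\tag{1}$$
Now define
$$p(T_\gamma^iy)=q(T_\alpha^ix_{j(y)}(y))\quad(y\in B,\ 0\le i<H),\qquad p=p_0\ \text{ off the tower.}$$

**Step 6: rewrite the right side of (1) as an integral over $\pi^{-1}B$.** Substituting $x=(y+j)/k$, $dx=dy/k$, turns $\frac1k\int_Bg(x_j(y))\,dy$ into the integral of $g$ over $\pi^{-1}B\cap[\frac jk,\frac{j+1}k)$. Hence for integrable $g$,
$$\frac1k\sum_{j<k}\int_Bg(x_j(y))\,dy=\int_{\pi^{-1}B}g\,d\lambda.\tag{2}$$
From $\pi T_\alpha=T_\gamma\pi$ and the invertibility of $T_\alpha$ we get $T_\alpha^i\pi^{-1}B=\pi^{-1}T_\gamma^iB$. So these sets, $0\le i<H$, are also disjoint.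

**Step 7: compare $n$-word statistics.** Fix $w\in A^n$. For $i\le H-n$ the word of $p$ at $T_\gamma^iy$ is read inside the column above $y$, so it is the word of $q$ at $T_\alpha^ix_{j(y)}(y)$. Hence the $w$-coordinate of the left side of (1) is
$$\sum_{i\le H-n}\lambda\{y\in B:p(T_\gamma^iy)\dots p(T_\gamma^{i+n-1}y)=w\}.$$
By (2), the $w$-coordinate of the right side is the corresponding sum for $q$ over $x\in\pi^{-1}B$. The levels are disjoint, so
$$\lambda\Big\{z\in\bigcup_{i\le H-n}T_\gamma^iB:p(z)\dots p(T_\gamma^{n-1}z)=w\Big\}=\lambda\Big\{x\in\bigcup_{i\le H-n}T_\alpha^i\pi^{-1}B:q(x)\dots q(T_\alpha^{n-1}x)=w\Big\}.$$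
The points omitted on either side lie off the tower or in its top $n-1$ levels. They have measure at most $\delta+(n-1)\lambda(B)\le\eta$. Multiply by $f(s_n(w))$ and sum over $w$: the contributions of the points not omitted to $F_n^\gamma(p)$ and to $F_n^\alpha(q)$ are equal, and the omitted points contribute between $0$ and $\eta$ to each, because $0\le f\le1$. Therefore $|F_n^\gamma(p)-F_n^\alpha(q)|\le\eta<\frac14$, and $F_n^\gamma(p)<\frac12$.

**Step 8: check that $p$ stayed close to $p_0$.** Off the tower $p=p_0$. On the tower we use the last coordinate of (1), together with (2) and $p_0(T_\gamma^iy)=p_0(\pi T_\alpha^ix_j(y))$: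
$$\lambda(p\ne p_0)\le\int_B\Phi^*_{j(y)}(y)\,dy=\lambda\Big\{x\in\bigcup_{i<H}T_\alpha^i\pi^{-1}B:q(x)\ne p_0(\pi x)\Big\}<\frac\varepsilon2<\varepsilon.$$
This proves the claim, and with it Lemma 3. $\square$

**Rational translations.** Let $\alpha\in I$ and $r=a/m\in\mathbb Q$, $m\ge1$. Then $m(\alpha+r)=m\alpha+a\equiv m\alpha\pmod 1$. Lemma 3, applied twice with $k=m$, gives for a finitely observable invariant on $\mathcal R$
$$\widetilde J(\alpha)=\widetilde J(m\alpha)=\widetilde J(\alpha+r).\tag{3}$$

## 4. Baire category on the circle of angles

If $\widetilde J$ were continuous, (3) would finish the proof at once, since the translates $\alpha+r$ are dense. In general the facts quoted with the problem say that $\widetilde J$ is Lebesgue measurable and constant on a set of full measure. Together with (3) this is not enough. Let $E$ be the set of irrational $\beta\in\mathbb T$ with $a\beta\equiv b\sqrt2\pmod 1$ for some nonzero integers $a,b$. Then $1_E$ is measurable, it is zero almost everywhere since $E$ is countable, it is unchanged under rational translations and nonzero multiples, and it is not constant. To exclude such functions we use a different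 regularity of $\widetilde J$: after composition with a continuous function it is a pointwise limit of continuous functions. The quoted facts are then not needed.

**Lemma 4.** Let $p=1$ on $[0,\frac12)$ and $p=2$ on $[\frac12,1)$. Let $(s_n)$ be a scheme with values in $\Delta$ and $h:\Delta\to[0,1]$ a function. For $\alpha\in\mathbb T$ put
$$h_n(\alpha)=\sum_{w\in A^n}h(s_n(w))\;\lambda\Big(\bigcap_{i=1}^nT_\alpha^{-i}\{p=w_i\}\Big).$$
Then each $h_n$ is continuous on $\mathbb T$. If $h$ is continuous, $\alpha\in I$, and $(s_n)$ observes an invariant $J$ on a class containing the processes arising from $\mathcal X_\alpha$, then $h_n(\alpha)\to h(J(\mathcal X_\alpha))$.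

*Proof.* **Continuity.** The number $h_n(\alpha)$ is the integral over $y$ of $h(s_n(\cdot))$ at the word $p(y+\alpha)\dots p(y+n\alpha)$. The set $\{y:p(y)\ne p(y+t)\}$ has measure $2\|t\|$. So the words for $\alpha$ and $\beta$ differ on a set of measure at most $\sum_{i=1}^n2\|i(\alpha-\beta)\|\le n(n+1)\|\alpha-\beta\|$, and $|h_n(\alpha)-h_n(\beta)|\le n(n+1)\|\alpha-\beta\|$.

**Convergence.** The arc $[0,\frac12)$ is the only maximal arc where $p=1$, so a translation preserving $p$ is trivial. By Lemma 1(i), $p$ is an $\alpha$-generator for every $\alpha\in I$. Hence $h_n(\alpha)=\mathbb E\,h(s_n(x_1\dots x_n))$ for a process arising from $\mathcal X_\alpha$. Since $s_n\to J(\mathcal X_\alpha)$ in probability and $h$ is bounded and continuous, the expectations converge to $h(J(\mathcal X_\alpha))$. $\square$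

Recall that a set is *meager* if it is a countable union of nowhere dense sets. By Baire's theorem $\mathbb T$ is not meager in itself. Since $\mathbb T\setminus I$ is countable, $I$ is not meager in $\mathbb T$.

*Proof of Theorem A.*

**Step 1: a real function to control.** Fix $\alpha_0\in I$, put $c=\widetilde J(\alpha_0)$ and $\varphi(\delta)=\min\{1,d(\delta,c)\}$. Lemma 4 with $h=\varphi$ gives continuous functions $g_n$ on $\mathbb T$ with $g_n(\alpha)\to g(\alpha):=\varphi(\widetilde J(\alpha))$ for every $\alpha\in I$. We show that $g$ is constant.

**Step 2: find an arc where $g$ is nearly constant.** Let $\varepsilon>0$ and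
$$K_m=\{\alpha\in I:|g_n(\alpha)-g_m(\alpha)|\le\varepsilon\ \text{ for all }n\ge m\}.$$
Each $K_m$ is closed in $I$ because the $g_n$ are continuous, and $\bigcup_mK_m=I$ because $(g_n(\alpha))$ is a Cauchy sequence for each $\alpha\in I$. Since $I$ is not meager, some $K_m$ is not nowhere dense. That is, $\overline{K_m}$ contains a nonempty open arc $U$. As $K_m$ is closed in $I$, we have $K_m=\overline{K_m}\cap I\supset I\cap U$. Letting $n\to\infty$ in the definition of $K_m$ gives $|g-g_m|\le\varepsilon$ on $I\cap U$. Shrink $U$ so that $g_m$ oscillates by at most $\varepsilon$ on $U$. Then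
$$|g(\alpha)-g(\beta)|\le3\varepsilon\qquad(\alpha,\beta\in I\cap U).$$

**Step 3: carry the estimate to all angles.** Let $\alpha,\beta\in I$ be arbitrary. Choose $r,r'\in\mathbb Q$ with $\alpha+r,\ \beta+r'\in U$. By (3), $g(\alpha)=g(\alpha+r)$ and $g(\beta)=g(\beta+r')$, so $|g(\alpha)-g(\beta)|\le3\varepsilon$. As $\varepsilon$ was arbitrary, $g$ is constant, equal to $g(\alpha_0)=0$. Thus $d(\widetilde J(\alpha),c)=0$, i.e. $\widetilde J(\alpha)=c$, for all $\alpha\in I$. $\blacksquare$

## 5. Saturated classes of rotations

The proof used two features of $I$: it is closed under the operations in (3), and it is not meager. We now ask what is observable on a smaller set of angles that is still closed under the relations of Lemma 3.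

**Definition.** For $\alpha,\beta\in I$ write $\alpha\sim\beta$ if $a\alpha\equiv b\beta\pmod1$ for some nonzero integers $a,b$. A set $S\subset I$ is *saturated* if it is a union of $\sim$-classes. Let $\mathcal R_S$ be the class $\{\mathcal X_\alpha:\alpha\in S\}$.

The relation $\alpha\sim\beta$ means $\beta\in\mathbb Q^*\alpha+\mathbb Q$. Indeed, $a\alpha-b\beta=l\in\mathbb Z$ gives $\beta=\frac ab\alpha-\frac lb$. Conversely, $\beta=\frac ab\alpha+\frac l{m}$ gives $bm\beta\equiv am\alpha$. In this form it is clear that $\sim$ is an equivalence relation and that its classes are countable, dense, and invariant under rational translations and under $\alpha\mapsto-\alpha$. For example, the smallest saturated set containing $\sqrt2-1$ is $\mathbb Q^*\sqrt2+\mathbb Q$ modulo $1$; it contains $\sqrt2/2$, and it does not contain $\sqrt3-1$, because $\sqrt3\notin\mathbb Q\sqrt2+\mathbb Q$.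

**Which functions are invariants.** If $\mathcal X_\alpha\cong\mathcal X_\beta$ then $\beta\equiv\pm\alpha$. To see this, let $F\ne0$ in $L^2$ satisfy $F\circ T_\alpha=\kappa F$. Comparing Fourier coefficients, $\hat F(m)e^{2\pi\mathrm i m\alpha}=\kappa\hat F(m)$ for all $m$, so the eigenvalues of $T_\alpha$ are exactly the numbers $e^{2\pi\mathrm im\alpha}$. Isomorphic systems have the same eigenvalues, so $\beta\equiv m\alpha$ and $\alpha\equiv m'\beta$ for integers $m,m'$. Then $(1-mm')\alpha\equiv0$, so $mm'=1$. A process determines the system it arises from up to isomorphism. Hence every function on $S$ that is constant on $\sim$-classes is $\widetilde J$ for an invariant $J$ on $\mathcal R_S$.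

A subset of $S$ is *$F_\sigma$ in $S$* if it is a countable union of sets closed in $S$. For instance, every countable subset of $S$ is $F_\sigma$ in $S$.

**Theorem B.** Let $\emptyset\ne S\subset I$ be saturated, $\Delta$ a metric space, and $J$ an invariant on $\mathcal R_S$ with values in $\Delta$. Then $J$ is finitely observable iff

(a) $\widetilde J$ is constant on $\sim$-classes, and

(b) $\widetilde J(S)$ is separable, and $\widetilde J^{-1}(U)$ is $F_\sigma$ in $S$ for every open $U\subset\Delta$.

**Corollary C.**

1. If $S$ is saturated and non-meager in $\mathbb T$, every finitely observable invariant on $\mathcal R_S$ is constant.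
2. Full measure of $S$ does not suffice: there is a saturated $S$ of full Lebesgue measure and a nonconstant finitely observable invariant on $\mathcal R_S$.
3. If $S$ is countable and saturated, every function $\widetilde J$ on $S$ constant on $\sim$-classes is finitely observable.

*Proof of Theorem B, necessity.* Let $(s_n)$ observe $J$ on $\mathcal R_S$.

**(a)** We combine Lemma 3 with the symmetry $\gamma\mapsto-\gamma$. Suppose $a\alpha\equiv b\beta$ with $\alpha,\beta\in S$ and $a,b\neq0$. Then $|a|\alpha\equiv\pm|b|\beta$, all these angles lie in $S$, and $\mathcal X_{-\gamma}\cong\mathcal X_\gamma$. So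
$$\widetilde J(\alpha)=\widetilde J(|a|\alpha)=\widetilde J(|b|\beta)=\widetilde J(\beta).$$

**(b), separability.** For $\alpha\in S$ and $\varepsilon>0$, the event $d(s_n,\widetilde J(\alpha))<\varepsilon$ has positive probability for large $n$, so some word $w$ satisfies $d(s_n(w),\widetilde J(\alpha))<\varepsilon$. Thus $\widetilde J(S)$ lies in the closure of the countable set $\bigcup_ns_n(\mathbb N^n)$. A subset of a separable metric space is separable.

**(b), preimages.** Let $U\subset\Delta$ be open and $f=\min\{1,d(\cdot,\Delta\setminus U)\}$, with $f\equiv1$ if $U=\Delta$. Then $f$ is continuous and $U=\{f>0\}$. Lemma 4 with $h=f$ gives continuous $h_n$ on $\mathbb T$ with $h_n\to f\circ\widetilde J$ on $S$. The limit at $\alpha$ is positive iff, for some $j$, $h_n(\alpha)\ge1/j$ for all large $n$. Hence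
$$\widetilde J^{-1}(U)=\bigcup_{j,m}\ \bigcap_{n\ge m}\{\alpha\in S:h_n(\alpha)\ge1/j\},$$
which is $F_\sigma$ in $S$. $\square$

## 6. A Fourier statistic that detects the $\sim$-class

For the converse we have to build an observer. A process from $\mathcal X_\alpha$ resonates at frequencies $j\alpha$, and at no frequency $j\beta$ with $\beta\not\sim\alpha$. The observer will search for resonances. Write $e(t)=e^{2\pi\sqrt{-1}\,t}$. For a word $x_1\dots x_n\in\mathbb N^n$ and $\theta\in\mathbb T$ put
$$I_n(\theta)=\sum_{a\in\mathbb N}\Big|\frac1n\sum_{i=1}^n\Big(1_{x_i=a}-\frac1n\#\{l\le n:x_l=a\}\Big)e(-i\theta)\Big|^2 .$$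
Let the process arise from $\mathcal X_\alpha$ via the finite generating partition $(P_a)$, and let $f_a=1_{P_a}-\lambda(P_a)$, with Fourier coefficients $\hat f_a(m)=\int f_a(x)e(-mx)\,dx$, so $\hat f_a(0)=0$. If $x_i=a\iff T_\alpha^ix\in P_a$, then the bracket in $I_n$ equals $f_a(T_\alpha^ix)-\frac1n\sum_{l\le n}f_a(T_\alpha^lx)$. Hence the $a$-th inner average is
$$\frac1n\sum_{i=1}^nf_a(T_\alpha^ix)e(-i\theta)\;-\;\Big(\frac1n\sum_{l=1}^nf_a(T_\alpha^lx)\Big)\frac1n\sum_{i=1}^ne(-i\theta).\tag{4}$$
The second term is at most $\big|\frac1n\sum_lf_a(T_\alpha^lx)\big|$ in modulus. This bound does not depend on $\theta$, and it tends to $0$ in $L^2$ by von Neumann's mean ergodic theorem.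

**Fact 1.** There are $j\ge1$ and $c>0$ with $I_n(j\alpha)\to c$ in probability.

*Proof.* A generating partition is nontrivial, so some $f_a$ is not zero almost everywhere and has $\hat f_a(j)\ne0$ for some $j\ne0$. Since $f_a$ is real, $\hat f_a(-j)=\overline{\hat f_a(j)}$, so we may take $j\ge1$. The operator $VF=e(-j\alpha)F\circ T_\alpha$ is unitary on $L^2$. Its fixed vectors are the functions with $F\circ T_\alpha=e(j\alpha)F$, which, by comparing Fourier coefficients, are the multiples of $e(jx)$. By von Neumann's theorem
$$\frac1n\sum_{i=1}^nf_a(T_\alpha^ix)e(-ij\alpha)=\frac1n\sum_{i=1}^nV^if_a\longrightarrow\hat f_a(j)e(jx)\quad\text{in }L^2$$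
for every $a$. By (4) the $a$-th term of $I_n(j\alpha)$ tends to $|\hat f_a(j)|^2$ in probability. Summing over the finitely many $a$ gives $c=\sum_a|\hat f_a(j)|^2>0$. $\square$

For the half-circle coding, $\hat f_1(1)=\int_0^{1/2}e(-x)\,dx=\frac1{\pi\sqrt{-1}}$ and $f_2=-f_1$. So $I_n(\alpha)\to2/\pi^2$. On the other hand $\hat f_1(2)=\int_0^{1/2}e(-2x)\,dx=0$, and the same computation shows $I_n(2\alpha)\to0$. A coding need not resonate at every multiple of $\alpha$, so the observer must try many $j$.

**Fact 2.** If $K\subset\mathbb T$ is compact and contains no $m\alpha$ with $m\in\mathbb Z\setminus\{0\}$, then $\sup_{\theta\in K}I_n(\theta)\to0$ in probability.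

*Proof.* We may assume $K\ne\emptyset$. Fix $a$ and $\eta>0$. Choose $M$ so large that $g(x)=\sum_{0<|m|\le M}\hat f_a(m)e(mx)$ satisfies $\|f_a-g\|_2<\eta$.

**The remainder.** For all $\theta$, $\big|\frac1n\sum_i(f_a-g)(T_\alpha^ix)e(-i\theta)\big|\le\frac1n\sum_i|f_a-g|(T_\alpha^ix)$. The right side does not depend on $\theta$ and has expectation $\|f_a-g\|_1\le\|f_a-g\|_2<\eta$.

**The trigonometric polynomial.** For non-integer $u$, $\big|\sum_{i=1}^ne(iu)\big|\le\frac2{|1-e(u)|}=\frac1{|\sin\pi u|}\le\frac1{2\|u\|}$. Each $m\alpha$ with $0<|m|\le M$ has positive distance from $K$. So for all $\theta\in K$ and all $x$,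
$$\Big|\frac1n\sum_{i=1}^ng(T_\alpha^ix)e(-i\theta)\Big|\le\sum_{0<|m|\le M}|\hat f_a(m)|\,\frac1{2n\,\mathrm{dist}(m\alpha,K)}\longrightarrow0 .$$

**Together.** By (4) and the two estimates, the expectation of the supremum over $\theta\in K$ of the modulus of the $a$-th inner average has upper limit at most $\eta$. As $\eta$ was arbitrary, the expectation tends to $0$. So these suprema tend to $0$ in probability, hence so do their squares, and we sum over the finitely many $a$. $\square$

**Fact 3.** If $E\subset S$ is closed in $S$, $\alpha\in S$, and no $\beta\in E$ satisfies $\beta\sim\alpha$, then for every $p\ge1$, $\sup_{\beta\in E,\,1\le j\le p}I_n(j\beta)\to0$ in probability.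

*Proof.* Let $\overline E$ be the closure of $E$ in $\mathbb T$ and $K=\bigcup_{j\le p}j\overline E$, a compact set. We check that Fact 2 applies. Suppose $j\beta\equiv m\alpha$ with $\beta\in\overline E$, $1\le j\le p$, $m\ne0$. Then $\beta$ is irrational because $m\alpha$ is, and $\beta\sim\alpha$. Since $S$ is saturated, $\beta\in S$, so $\beta\in\overline E\cap S=E$, contrary to the assumption on $E$. Fact 2 bounds the supremum. $\square$

Saturation did the work here: passing to the compact set $\overline E$ adds no angle equivalent to $\alpha$.

## 7. From resonances to an observation scheme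

*Proof of Theorem B, sufficiency.* Assume (a) and (b).

**Step 1: an observer with error $2^{-m}$.** Fix $m\ge1$. By separability there are countably many points $c\in\widetilde J(S)$ whose balls $B(c,2^{-m})$ cover $\widetilde J(S)$. By (b) each set $\widetilde J^{-1}(B(c,2^{-m}))$ is a countable union of sets closed in $S$. List all these closed sets as $E_1,E_2,\dots$, repeating if necessary, with corresponding centers $c_1,c_2,\dots$. So
$$\bigcup_rE_r=S,\qquad E_r\subset D_r:=\widetilde J^{-1}(B(c_r,2^{-m})),$$
and the sets $D_r$ are saturated by (a).

Given $x_1\dots x_n$, let $p\le n$ be the least positive integer for which there are $r\le p$, $\beta\in E_r$ and $1\le j\le p$ with $I_n(j\beta)>1/p$. Take the least such $r$ for this $p$, and put $s_n^{(m)}=c_r$. If no such $p$ exists, put $s_n^{(m)}=c_1$.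

**Step 2: the observer of Step 1 is right with probability tending to $1$.** Let the process arise from $\mathcal X_\alpha$, $\alpha\in S$. Choose $r_0$ with $\alpha\in E_{r_0}$, take $j,c$ from Fact 1, and choose $p_0\ge\max(r_0,j)$ with $1/p_0<c$.

*The search stops by level $p_0$.* With probability tending to $1$, $I_n(j\alpha)>1/p_0$. Then for $n\ge p_0$ the level $p_0$ qualifies, through $r_0$, $\beta=\alpha$ and $j$. So the selected $p$ is at most $p_0$.

*No wrong index is selected.* Let $r\le p_0$ with $\alpha\notin D_r$. Since $D_r$ is saturated and contains $E_r$, no element of $E_r$ is $\sim\alpha$. By Fact 3, with probability tending to $1$, $I_n(j'\beta)\le1/p_0$ for all $\beta\in E_r$ and $1\le j'\le p_0$. At a level $p\le p_0$ the admissible $j'$ are at most $p_0$ and the threshold $1/p$ is at least $1/p_0$, so $r$ is not selected at that level. There are finitely many such $r$.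

Hence with probability tending to $1$ the selected $r$ satisfies $\alpha\in D_r$, which says
$$\mathbb P\big(d(s_n^{(m)},\widetilde J(\alpha))<2^{-m}\big)\longrightarrow1\qquad\text{for each }m.\tag{5}$$

**Step 3: combine the observers into one.** The rate in (5) depends on $m$ and on the process, so the observer has to decide from the data how fine a guess to trust. It trusts the finest level up to which the guesses are mutually consistent. Let $M_n$ be the largest $M\le n$ such that
$$d(s_n^{(i)},s_n^{(j)})\le2^{-i}+2^{-j}\qquad\text{for all }1\le i,j\le M,$$
and put $s_n=s_n^{(M_n)}$; the value $M=1$ always qualifies. Fix $m$ and let $n\ge m$. By (5) for the indices $1,\dots,m$, with probability tending to $1$ we have $d(s_n^{(i)},\widetilde J(\alpha))<2^{-i}$ for all $i\le m$. On this event the guesses up to level $m$ are consistent by the triangle inequality, so $M_n\ge m$. Then the definition of $M_n$ gives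
$$d(s_n,\widetilde J(\alpha))\le d(s_n^{(M_n)},s_n^{(m)})+d(s_n^{(m)},\widetilde J(\alpha))\le2^{-M_n}+2^{-m}+2^{-m}\le3\cdot2^{-m}.$$
As $m$ was arbitrary, $s_n\to\widetilde J(\alpha)$ in probability, and $J$ is finitely observable. $\blacksquare$

## 8. Non-meager, full-measure and countable sets of angles

*Proof of Corollary C.*

**(1)** We rerun Section 4 on $S$. Let $J$ be a finitely observable invariant on $\mathcal R_S$, fix $\alpha_0\in S$, and define $c,\varphi,g_n$ as before, with $g=\varphi\circ\widetilde J$ on $S$; by Lemma 4, $g_n\to g$ on $S$. Equation (3) holds for $\alpha\in S$, because $m\alpha$ and $\alpha+r$ lie in the saturated set $S$ and Lemma 3 needs only the processes of the two rotations compared. For $\varepsilon>0$ the sets $K_m=\{\alpha\in S:|g_n(\alpha)-g_m(\alpha)|\le\varepsilon\ \forall n\ge m\}$ are closed in $S$ and cover $S$. Since $S$ is non-meager in $\mathbb T$, some $\overline{K_m}$ contains an open arc $U\ne\emptyset$, and $K_m=\overline{K_m}\cap S\supset S\cap U$. After shrinking $U$, $g$ oscillates by at most $3\varepsilon$ on $S\cap U$. For $\alpha,\beta\in S$ choose rational $r,r'$ with $\alpha+r,\beta+r'\in U$;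 both points are in $S$, so $|g(\alpha)-g(\beta)|\le3\varepsilon$. Hence $g\equiv g(\alpha_0)=0$ and $\widetilde J\equiv c$ on $S$.

**(2)** We glue a countable class to a disjoint saturated $F_\sigma$ set of full measure. Let $E$ be the $\sim$-class of $\sqrt2\bmod1$. Since $\mathbb Q\cup E$ is countable, there is a compact $K\subset\mathbb T\setminus(\mathbb Q\cup E)$ with $\lambda(K)>0$. Put
$$F=\bigcup_{a,b\ne0}\{\beta:b\beta\in aK\},$$
the union of the $\sim$-classes of the points of $K$. Its elements are irrational because those of $K$ are. Each $aK$ is compact and $\beta\mapsto b\beta$ is continuous, so $F$ is a countable union of closed sets. It is disjoint from the class $E$ because $K$ is.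

*$F$ has full measure.* It contains $K$, so $\lambda(F)>0$, and it is invariant under rational translations. For $m\ne0$, invariance under translation by $\frac1{2m}$ gives $\widehat{1_F}(m)=-\widehat{1_F}(m)$, so $\widehat{1_F}(m)=0$. Hence $1_F$ is almost everywhere constant, and $\lambda(F)=1$.

Let $S=E\cup F$, a saturated set of full measure, and $\widetilde J=1_E$ with values in $\Delta=\{0,1\}$. It is constant on $\sim$-classes, so it comes from an invariant by Section 5. The preimages of open sets are $\emptyset,E,F,S$. The set $E$ is countable and $F$ is $F_\sigma$ in $\mathbb T$, so all four are $F_\sigma$ in $S$. By Theorem B, $J$ is finitely observable, and it is not constant because $E$ and $F$ are nonempty.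

**(3)** If $S=\emptyset$ there is nothing to prove. Otherwise $\widetilde J$ comes from an invariant by Section 5, (a) holds by assumption, $\widetilde J(S)$ is countable and hence separable, and every subset of the countable set $S$ is $F_\sigma$ in $S$. Theorem B applies. $\square$

In particular, let $\alpha\not\sim\beta$, let $S$ be the union of their two classes, and let $\widetilde J$ be the indicator of the class of $\alpha$. This is the separating invariant announced in Section 2.
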